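\title{Countably compact normal ccc spaces of countable tightness with arbitrarily large $G_\delta$-Lindel\"of degree}

\begin{abstract}
For a space $X$ let $X_\delta$ be the set $X$ with the topology generated by the $G_\delta$ subsets of $X$. If $X$ is countably compact, normal, weakly Lindel\"of and of countable tightness, then the weak Lindel\"of number of $X_\delta$ is known to be at most $2^{\aleph_0}$. We show in ZFC that no cardinal bounds the Lindel\"of degree of $X_\delta$ for such spaces. For every infinite cardinal $\kappa$ we construct a dense subgroup $X$ of a Cantor cube of weight $\kappa$ that is $\omega$-bounded, normal, ccc and Fr\'echet--Urysohn and satisfies $L(X_\delta)=\kappa^\omega$, the largest value that the weight allows. The points of $X$ are the two-valued functions on an ordinal that are continuous at every point of uncountable cofinality.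
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, normal spaces are $T_1$, and $\mathfrak c=2^{\aleph_0}$. For a space $X$, the \emph{$G_\delta$-modification} $X_\delta$ is the set $X$ with the topology generated by the $G_\delta$ subsets of $X$. The intersection of two $G_\delta$ sets is a $G_\delta$ set, so these sets form a base of $X_\delta$.

The \emph{Lindel\"of degree} $L(Y)$ is the least infinite cardinal $\mu$ such that every open cover of $Y$ has a subcover of size at most $\mu$. The \emph{weak Lindel\"of number} $wL(Y)$ is the least infinite $\mu$ such that every open cover of $Y$ has a subfamily of size at most $\mu$ whose union is dense, and $Y$ is \emph{weakly Lindel\"of} if $wL(Y)=\omega$. The \emph{tightness} $t(Y)$ is the least infinite $\mu$ such that whenever $y\in\overline A$ there is $C\subseteq A$ with $|C|\le\mu$ and $y\in\overline C$; the space has \emph{countable tightness} if $t(Y)=\omega$. The \emph{character} $\chi(Y)$ is the least infinite $\mu$ such that every point has a local base of size at most $\mu$, and the \emph{weight} $w(Y)$ is the least size of a base. A space is \emph{countably compact}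 if every countable open cover has a finite subcover.

The number $L(X_\delta)$ measures how many sets of a cover of $X$ by $G_\delta$ sets are needed to cover $X$. It is at most $|X|$ when $X$ is infinite. If every point of $X$ is a $G_\delta$ set, then $X_\delta$ is discrete and $L(X_\delta)=wL(X_\delta)=|X|$; the unit interval gives the value $\mathfrak c$. So $\mathfrak c$ is the best bound one can hope for even among compact metrizable spaces, and a bound on $L(X_\delta)$ is the natural substitute for a bound on $|X|$ when points need not be $G_\delta$ sets. Three known results reach the bound $\mathfrak c$ under countability hypotheses. None of them is used in our proofs.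
\begin{itemize}
\item[(a)] If $X$ is compact Hausdorff, then $L(X_\delta)\le 2^{t(X)}$ (Pytkeev).
\item[(b)] If $X$ is normal, then $|X|\le 2^{\chi(X)wL(X)}$ (Bell--Ginsburg--Woods).
\item[(c)] If $X$ is countably compact, normal, weakly Lindel\"of and of countable tightness, then every cover of $X$ by $G_\delta$ sets has a subfamily of size at most $\mathfrak c$ whose union is dense in $X_\delta$; that is, $wL(X_\delta)\le\mathfrak c$.
\end{itemize}
The following question comes from Spadaro and Szeptycki \cite{SS}.

\medskip
\noindent\textbf{Question.} \emph{Is there a countably compact, normal, weakly Lindel\"of space $X$ of countable tightness with $L(X_\delta)>\mathfrak c$?}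
\medskip

One might guess that there is none. If ``countably compact'' is strengthened to ``compact'', then (a) gives $L(X_\delta)\le\mathfrak c$. If ``countable tightness'' is strengthened to ``first countable'', then (b) gives $L(X_\delta)\le\max\{|X|,\omega\}\le\mathfrak c$. And (c) gives the weak form of the bound under the hypotheses as they stand. Nevertheless the answer is yes.

An ordinal is the set of smaller ordinals, and intervals such as $(\beta,\alpha]$ are intervals of ordinals. We write $\operatorname{cf}(\alpha)\le\omega$ if $\alpha$ has a countable cofinal subset, which includes $0$ and all successor ordinals, and $\operatorname{cf}(\alpha)>\omega$ otherwise. If $\operatorname{cf}(\alpha)>\omega$, then $\alpha$ is a limit ordinal and every countable subset of $\alpha$ has supremum below $\alpha$. For an ordinal $\lambda$ put $\Gamma=\lambda+1=[0,\lambda]$, give the Cantor cube $2^\Gamma=\{0,1\}^\Gamma$ the product topology, and consider the subspace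
\[
X(\lambda)=\bigl\{x\in 2^\Gamma:\ \text{for every }\alpha\le\lambda\text{ with }\operatorname{cf}(\alpha)>\omega\text{ there is }\beta<\alpha\text{ with }x\text{ constant on }(\beta,\alpha]\bigr\}.
\]
The intervals $(\beta,\alpha]$ form a local base at a limit ordinal $\alpha$ in the order topology, so $X(\lambda)$ consists of the functions $\Gamma\to\{0,1\}$ that are continuous at every point of uncountable cofinality. The set $X(\lambda)$ does not change if one only requires that $x(\gamma)=x(\alpha)$ for all but countably many $\gamma\in(\beta,\alpha)$, because the exceptions are bounded below $\alpha$.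

A space is \emph{ccc} if every family of pairwise disjoint nonempty open sets is countable, \emph{$\omega$-bounded} if every countable subset has compact closure, and \emph{Fr\'echet--Urysohn} if every point in the closure of a set is the limit of a sequence in that set. A subset of a space is \emph{$G_\delta$-dense} if it meets every nonempty $G_\delta$ set.

\begin{theorem}\label{thm:A}
For every ordinal $\lambda$ the space $X(\lambda)$ is countably compact, normal, ccc (hence weakly Lindel\"of) and of countable tightness. For every infinite cardinal $\kappa$ we have $L(X(\kappa)_\delta)\ge\kappa$. In particular, $X=X(\mathfrak c^+)$ satisfies $L(X_\delta)\ge\mathfrak c^+>\mathfrak c$.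
\end{theorem}

\begin{theorem}\label{thm:B}
Let $\kappa$ be an infinite cardinal, let $\lambda=\kappa\cdot\omega$ (ordinal product), $\Gamma=\lambda+1$ and $X=X(\lambda)$.
\begin{itemize}
\item[(1)] $X$ is $\omega$-bounded, closures of countable subsets of $X$ are compact metrizable, and $X$ is Fr\'echet--Urysohn.
\item[(2)] $X$ is a dense, indeed $G_\delta$-dense, subgroup of the Boolean group $2^\Gamma$, where $|\Gamma|=\kappa$. So $X$ is a ccc topological group, and $w(X)=\kappa$.
\item[(3)] Disjoint closed subsets of $X$ are separated by clopen sets, and $\beta X=2^\Gamma$.
\item[(4)] $X_\delta$ has a closed discrete subset of size $\kappa^\omega$, and $L(X_\delta)=\kappa^\omega=w(X)^\omega$. This is the maximum possible, since $L(Y_\delta)\le w(Y)^\omega$ for every space $Y$ of infinite weight.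
\end{itemize}
\end{theorem}

Thus (c) has no analogue for $L(X_\delta)$: no cardinal bounds it. By Theorem~\ref{thm:B} this remains so when ``countably compact'' is strengthened to ``$\omega$-bounded'', ``weakly Lindel\"of'' to ``ccc'', and ``countable tightness'' to ``Fr\'echet--Urysohn with compact metrizable closures of countable sets'', and when the space is required to be a topological group.

Section~\ref{sec:idea} explains how one arrives at $X(\lambda)$ and proves the lower bound in Theorem~\ref{thm:A}. Section~\ref{sec:steps} writes $X(\lambda)$ as a directed union of compact metrizable sets of step functions, and Section~\ref{sec:top} derives the topological properties from this description. Section~\ref{sec:B} proves Theorem~\ref{thm:B}.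

\section{Ordinals of countable cofinality inside a Cantor cube}\label{sec:idea}

The Lindel\"of degree passes to closed subspaces, and weak Lindel\"ofness need not. The plan is therefore to hide a large closed subspace with $G_\delta$ points in a weakly Lindel\"of space.

\begin{lemma}\label{lem:discrete}
Let $Z$ be a closed subspace of a space $Y$ such that every point of $Z$ is a $G_\delta$ set in $Z$. Then $Z$ is closed and discrete in $Y_\delta$, and $|Z|\le L(Y_\delta)$.
\end{lemma}

\begin{proof}
The topology of $Y_\delta$ is finer than that of $Y$, so $Z$ is closed in $Y_\delta$. For $z\in Z$ choose open sets $U_n\subseteq Y$ with $\{z\}=\bigcap_n(U_n\cap Z)$, and let $G_z=\bigcap_nU_n$. Then $G_z$ is open in $Y_\delta$ and $G_z\cap Z=\{z\}$, so $Z$ is discrete in $Y_\delta$. In the open cover $\{Y\setminus Z\}\cup\{G_z:z\in Z\}$ of $Y_\delta$ only $G_z$ contains $z$, so every subcover has at least $|Z|$ members.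
\end{proof}

\subsection*{The subspace to be hidden}
A closed subspace of our example must itself be countably compact, normal and of countable tightness. Ordinals supply such a space. For each $\alpha$ with $\operatorname{cf}(\alpha)\le\omega$ fix a countable cofinal set $s(\alpha)\subseteq\alpha$, with $s(0)=\emptyset$ and $s(\beta+1)=\{\beta\}$; thus $s(\alpha)$ meets $[\eta,\alpha)$ for every $\eta<\alpha$. The ordinal $\lambda+2=[0,\lambda+1]$ is compact Hausdorff in the order topology. Let
\[
S(\lambda)=\{\alpha\le\lambda+1:\operatorname{cf}(\alpha)\le\omega\}\subseteq\lambda+2 .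
\]
If $0<\alpha\in S(\lambda)$, the open intervals $(\gamma,\alpha]$ with $\gamma\in s(\alpha)$ form a countable local base at $\alpha$ in $\lambda+2$, and $0$ is isolated. So every point of $S(\lambda)$ is a $G_\delta$ set in $\lambda+2$, and $S(\lambda)$ is first countable. It is $\omega$-bounded: a point $\alpha\notin A$ in the closure of a countable set $A$ equals $\sup(A\cap\alpha)$ and has countable cofinality. It is normal, as will follow from Proposition~\ref{prop:lower} and Theorem~\ref{thm:A}. For an infinite cardinal $\kappa$ the set $S(\kappa)$ contains all successor ordinals below $\kappa$, so $|S(\kappa)|=\kappa$ and $L(S(\kappa)_\delta)=\kappa$. Only weak Lindel\"ofness fails: if $\operatorname{cf}(\kappa)>\omega$, consider the cover by $\{\kappa+1\}$ and the sets $S(\kappa)\cap[0,\alpha]$, $\alpha<\kappa$. Countably many of them miss the isolated point $\beta+1$ for all large $\beta<\kappa$.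

\subsection*{The place to hide it}
Dense subspaces of Cantor cubes are weakly Lindel\"of at no cost. For $E\subseteq\Gamma$ let $\pi_E:2^\Gamma\to2^E$ be the restriction map $x\mapsto x{\upharpoonright}E$.

\begin{lemma}\label{lem:cube}
Let $\Gamma$ be a set and $Y\subseteq 2^\Gamma$.
\begin{itemize}
\item[(i)] If $G\subseteq Y$ is a $G_\delta$ set in $Y$ and $x\in G$, there is a countable $E\subseteq\Gamma$ with $\{y\in Y:y{\upharpoonright}E=x{\upharpoonright}E\}\subseteq G$.
\item[(ii)] If $Y$ is dense in $2^\Gamma$, then $Y$ is ccc.
\item[(iii)] Every ccc space is weakly Lindel\"of.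
\end{itemize}
\end{lemma}

\begin{proof}
(i) Write $G=\bigcap_nU_n$ with $U_n$ open, choose finite sets $F_n\subseteq\Gamma$ with $\{y\in Y:y{\upharpoonright}F_n=x{\upharpoonright}F_n\}\subseteq U_n$, and let $E=\bigcup_nF_n$.

(ii) Suppose that $Y$ has uncountably many pairwise disjoint nonempty open subsets. Each contains the trace on $Y$ of a box, that is, of a set that prescribes the values at finitely many coordinates, and uncountably many of these boxes prescribe the same number $n$ of values. The boxes are pairwise disjoint, since a nonempty intersection of two boxes is open and would meet $Y$. Take $2^n+1$ of them and let $F$ be the finite set of coordinates involved. Their projections to $2^F$ are pairwise disjoint, and each contains the fraction $2^{-n}$ of all points of $2^F$, which is impossible.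

(iii) Let $\mathcal U$ be an open cover. Take a maximal family $\mathcal W$ of pairwise disjoint nonempty open sets, each contained in a member of $\mathcal U$. It is countable. Its union is dense: a nonempty open set $V$ disjoint from $\bigcup\mathcal W$ meets some $U\in\mathcal U$, and $V\cap U$ could be added to $\mathcal W$. Choose one member of $\mathcal U$ above each member of $\mathcal W$.
\end{proof}

The first dense subspace to try is the $\Sigma$-product $\Sigma(\kappa)$ of all $x\in2^\kappa$ whose support $\operatorname{supp}x=x^{-1}(1)$ is countable. It has all the topological properties listed in Theorem~\ref{thm:A} (Remark~\ref{rem:sigma}), but it does not answer the question.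

\begin{example}\label{ex:sigma}
$L(\Sigma(\kappa)_\delta)\le\mathfrak c$ for every $\kappa$. Indeed, let $\mathcal U$ be an open cover of $\Sigma(\kappa)_\delta$. By Lemma~\ref{lem:cube}(i), for each $x\in\Sigma(\kappa)$ there are $U_x\in\mathcal U$ and a countable $E_x\subseteq\kappa$ such that $U_x$ contains every point of $\Sigma(\kappa)$ that agrees with $x$ on $E_x$. For $\xi<\omega_1$ define recursively $T_\xi$ as the union of $T_{<\xi}=\bigcup_{\eta<\xi}T_\eta$ and of all $E_x$ with $\operatorname{supp}x\subseteq T_{<\xi}$. A set of size at most $\mathfrak c$ has at most $\mathfrak c^\omega=\mathfrak c$ countable subsets, so $|T_\xi|\le\mathfrak c$ by induction, and $T=\bigcup_{\xi<\omega_1}T_\xi$ has size at most $\mathfrak c$. If $\operatorname{supp}x\subseteq T$, then the countable set $\operatorname{supp}x$ lies in some $T_\eta$, so $E_x\subseteq T$. Given $y\in\Sigma(\kappa)$, let $x$ agree with $y$ on $T$ and vanish off $T$. Then $y$ agrees with $x$ on $E_x$, so $y\in U_x$. Hence the at most $\mathfrak c$ sets $U_x$ with $\operatorname{supp}x\subseteq T$ cover $\Sigma(\kappa)$.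
\end{example}

So we look for a different dense subspace, one that contains a closed copy of $S(\lambda)$. The ordinal $\lambda+2$ sits in $2^\Gamma$ as the set of nonincreasing functions: for $\alpha\le\lambda+1$ let $q_\alpha\in2^\Gamma$ be the characteristic function of $[0,\alpha)$. The subspace should omit $q_\alpha$ exactly when $\operatorname{cf}(\alpha)>\omega$. The function $q_\alpha$ jumps from $1$ to $0$ at $\alpha$, and the definition of $X(\lambda)$ forbids a jump at the points of uncountable cofinality.

\begin{proposition}\label{prop:lower}
The map $\alpha\mapsto q_\alpha$ is a homeomorphism of $\lambda+2$ onto a closed set $Q\subseteq2^\Gamma$, and $q_\alpha\in X(\lambda)$ if and only if $\operatorname{cf}(\alpha)\le\omega$. Hence $Q\cap X(\lambda)$ is a closed copy of $S(\lambda)$ in $X(\lambda)$, and $L(X(\kappa)_\delta)\ge\kappa$ for every infinite cardinal $\kappa$.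
\end{proposition}

\begin{proof}
The map is injective. It is continuous because for each $\gamma\in\Gamma$ the set $\{\alpha:q_\alpha(\gamma)=1\}=(\gamma,\lambda+1]$ is clopen in $\lambda+2$. A continuous injection of a compact space into a Hausdorff space is a homeomorphism onto a closed set.

Fix $\alpha\le\lambda+1$ and test the condition defining $X(\lambda)$ at an ordinal $\eta\le\lambda$ with $\operatorname{cf}(\eta)>\omega$. If $\eta<\alpha$, then $q_\alpha$ is $1$ on $(0,\eta]$. If $\eta>\alpha$, then $q_\alpha$ is $0$ on $(\alpha,\eta]$. If $\eta=\alpha$, then for every $\beta<\alpha$ we have $\beta+1<\alpha$ and $q_\alpha(\beta+1)=1\ne0=q_\alpha(\alpha)$, so the condition fails. Thus $q_\alpha\notin X(\lambda)$ exactly when $\operatorname{cf}(\alpha)>\omega$.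

Therefore $Q\cap X(\lambda)$ is closed in $X(\lambda)$ and homeomorphic to $S(\lambda)$, whose points are $G_\delta$ sets. Lemma~\ref{lem:discrete} gives $L(X(\kappa)_\delta)\ge|S(\kappa)|=\kappa$.
\end{proof}

\subsection*{The case $\lambda=\omega_1$}
It remains to see why $X(\lambda)$ is as well behaved as a $\Sigma$-product. For countable $\lambda$ there is no condition and $X(\lambda)=2^\Gamma$. For $\lambda=\omega_1$ there is one condition: $X(\omega_1)=\bigcup_{\delta<\omega_1}K_\delta$, where $K_\delta$ is the set of functions that are constant on $[\delta,\omega_1]$. The sets $K_\delta$ increase with $\delta$. Each is closed in the cube, and a member of $K_\delta$ is determined by its arbitrary values on the countable set $\delta\cup\{\omega_1\}$, so $K_\delta$ is compact metrizable. A countable subset of $X(\omega_1)$ lies in a single $K_\delta$, which gives $\omega$-boundedness.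

Tightness shows the method used for the other properties. Let $y\in X(\omega_1)$ lie in the closure of $D\subseteq X(\omega_1)$, say $y\in K_{\delta_0}$. Choose a countable $A_0\subseteq D$ that contains, for each finite $G\subseteq\delta_0\cup\{\omega_1\}$, a point agreeing with $y$ on $G$. The points of $A_0$ need not be constant from $\delta_0$ on, but $A_0\subseteq K_{\delta_1}$ for some $\delta_1\ge\delta_0$. Repeat with $\delta_1$ in place of $\delta_0$, and so on. Let $\delta=\sup_n\delta_n<\omega_1$ and $A=\bigcup_nA_n$. Then $y$ and all points of $A$ are constant on $[\delta,\omega_1]$, and $A$ approximates $y$ on all finite subsets of $\delta\cup\{\omega_1\}$. Agreement at $\omega_1$ forces agreement on $[\delta,\omega_1]$, so $y\in\overline A$.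

This case cannot answer the question, since $|X(\omega_1)|\le\omega_1\cdot\mathfrak c=\mathfrak c$. For large $\lambda$ we need the right replacement for the sets $K_\delta$.

\section{Step functions with countably many steps}\label{sec:steps}

Fix an ordinal $\lambda$, and let $\Gamma=\lambda+1$ and $X=X(\lambda)$. A point of $X$ is constant to the left of each of possibly very many ordinals of uncountable cofinality, and it is not evident that countably many coordinates determine it. They do: every point of $X$ is a step function whose steps end at the points of a countable set.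

Let $\mathcal E$ be the family of all countable $E\subseteq\Gamma$ with $\lambda\in E$. For $E\in\mathcal E$ and $\eta\in\Gamma$ let
\[
\rho_E(\eta)=\min\{\varepsilon\in E:\varepsilon\ge\eta\},\qquad K_E=\{x\in2^\Gamma:x(\eta)=x(\rho_E(\eta))\text{ for all }\eta\in\Gamma\}.
\]
The minimum exists because $\lambda\in E$. The map $\rho_E$ sends $\Gamma$ onto $E$ and fixes the points of $E$, and $\rho_E(\eta)=\rho_E(\eta')$ whenever $\eta\le\eta'$ and $E\cap[\eta,\eta')=\emptyset$. For $\lambda=\omega_1$ and $E=\delta\cup\{\omega_1\}$ the set $K_E$ is the set $K_\delta$ above. For $\lambda=\omega_1\cdot2$, $0<\delta<\omega_1$ and $E=\delta\cup[\omega_1,\omega_1+\delta)\cup\{\omega_1\cdot2\}$, the set $K_E$ consists of the functions that are constant on each of the two intervals $[\delta,\omega_1]$ and $[\omega_1+\delta,\omega_1\cdot2]$.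

\begin{proposition}\label{prop:K}
Let $E,E'\in\mathcal E$.
\begin{itemize}
\item[(K1)] $K_E$ is compact, and $\pi_E$ maps $K_E$ homeomorphically onto $2^E$.
\item[(K2)] If $E\subseteq E'$, then $K_E\subseteq K_{E'}$.
\item[(K3)] $K_E\subseteq X$.
\item[(K4)] Every point of $X$ belongs to $K_F$ for some $F\in\mathcal E$.
\item[(K5)] For all countable sets $A\subseteq X$ and $E_0\subseteq\Gamma$ there is $F\in\mathcal E$ with $E_0\subseteq F$ and $A\subseteq K_F$.
\end{itemize}
\end{proposition}

\begin{proof}
(K1) Each equation $x(\eta)=x(\rho_E(\eta))$ defines a clopen subset of $2^\Gamma$, so $K_E$ is closed and hence compact. A point $x\in K_E$ equals $(x{\upharpoonright}E)\circ\rho_E$, so $\pi_E$ is injective on $K_E$. For $g\in2^E$ the function $x=g\circ\rho_E$ satisfies $x{\upharpoonright}E=g$ and $x\circ\rho_E=x$, because $\rho_E$ fixes $E$ pointwise; so $\pi_E(K_E)=2^E$. A continuous bijection from a compact space onto a Hausdorff space is a homeomorphism.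

(K2) Let $\eta\in\Gamma$ and $\eta'=\rho_{E'}(\eta)$. The interval $[\eta,\eta')$ misses $E'$, hence $E$, so $\rho_E(\eta)=\rho_E(\eta')$. For $x\in K_E$ this gives $x(\eta)=x(\rho_E(\eta))=x(\rho_E(\eta'))=x(\eta')$.

(K3) Let $x\in K_E$ and $\operatorname{cf}(\alpha)>\omega$. Since $E$ is countable, $\beta=\sup(E\cap\alpha)<\alpha$. For $\gamma\in(\beta,\alpha]$ the interval $[\gamma,\alpha)$ misses $E$, so $\rho_E(\gamma)=\rho_E(\alpha)$ and $x(\gamma)=x(\alpha)$.

(K4) Let $x\in X$. We need a countable $F$ such that $x$ is constant on $[\eta,\alpha]$ whenever $\alpha\in F$ and $[\eta,\alpha)$ misses $F$. We arrange that gaps of $F$ occur only below points $\alpha$ of uncountable cofinality, and that such a gap lies inside an interval on which $x$ is constant. For $\alpha\in\Gamma$ define a countable set $\tau(\alpha)\subseteq\alpha$: let $\tau(\alpha)=s(\alpha)$ if $\operatorname{cf}(\alpha)\le\omega$, and if $\operatorname{cf}(\alpha)>\omega$ let $\tau(\alpha)=\{\beta_\alpha\}$, where $\beta_\alpha<\alpha$ and $x$ is constant on $(\beta_\alpha,\alpha]$. Put $F_0=\{\lambda\}$, $F_{n+1}=F_n\cup\bigcup_{\alpha\in F_n}\tau(\alpha)$ and $F=\bigcup_nF_n$. Then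 $F\in\mathcal E$, and $\tau(\alpha)\subseteq F$ for all $\alpha\in F$.

Let $\eta\in\Gamma$ and $\alpha=\rho_F(\eta)$. If $\alpha=\eta$ there is nothing to prove, so let $\eta<\alpha$. The interval $[\eta,\alpha)$ misses $F$. If $\operatorname{cf}(\alpha)\le\omega$, then $s(\alpha)\subseteq F$ meets $[\eta,\alpha)$, a contradiction. So $\operatorname{cf}(\alpha)>\omega$. Now $\beta_\alpha\in F$ and $\beta_\alpha<\alpha$, hence $\beta_\alpha<\eta$, and $x(\eta)=x(\alpha)$. Thus $x\in K_F$.

(K5) For $x\in A$ choose $F_x\in\mathcal E$ with $x\in K_{F_x}$ by (K4), let $F=E_0\cup\{\lambda\}\cup\bigcup_{x\in A}F_x$, and apply (K2).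
\end{proof}

\begin{remark}\label{rem:top}
The top point $\lambda$ of $\Gamma$ is what makes $\rho_E$ defined everywhere, and it cannot be dropped. If the index set is $\omega_1$ instead of $\omega_1+1$, no condition is imposed and we obtain the whole cube $2^{\omega_1}$. Its tightness is uncountable: the constant function $1$ is in the closure of the functions of finite support, while countably many such functions vanish at a common coordinate.
\end{remark}

\section{Topological properties of $X(\lambda)$}\label{sec:top}

We keep the notation of Section~\ref{sec:steps}. The space $X$ is Hausdorff, being a subspace of $2^\Gamma$. For countable $E$ the cube $2^E$ is compact, metrizable and second countable.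

\begin{proposition}\label{prop:easy}
Every countable subset of $X$ has compact metrizable closure in $X$, and $X$ is countably compact. Moreover, $X$ is $G_\delta$-dense in $2^\Gamma$, ccc and weakly Lindel\"of.
\end{proposition}

\begin{proof}
A countable $A\subseteq X$ lies in some $K_E$ by (K5), and $K_E$ is a compact metrizable subspace of $X$ by (K1) and (K3). So the closure of $A$ in $X$ is a closed subset of $K_E$. If a countable open cover $\{U_n:n<\omega\}$ of $X$ had no finite subcover, we could choose $x_n\notin U_0\cup\dots\cup U_n$; the compact closure of $\{x_n:n<\omega\}$ is contained in some $U_0\cup\dots\cup U_n$, which misses $x_n$.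

Let $G\subseteq2^\Gamma$ be a $G_\delta$ set and $z\in G$. By Lemma~\ref{lem:cube}(i) there is a countable $E$, which we may enlarge so that $\lambda\in E$, such that $G$ contains every point agreeing with $z$ on $E$. By (K1) and (K3) such a point exists in $K_E\subseteq X$. So $X$ is $G_\delta$-dense, in particular dense, and Lemma~\ref{lem:cube}(ii),(iii) finish the proof.
\end{proof}

Tightness and normality concern arbitrary subsets of $X$, and we want to reduce them to statements about a single metrizable cube $2^E$. The projection $\pi_E$ is faithful only on $K_E$, so we need an $E$ for which the part of a given set $D$ inside $K_E$ already represents $\pi_E(D)$. The difficulty is the one met for $\lambda=\omega_1$: the points of $D$ chosen to represent $\pi_E(D)$ lie in $K_{E'}$ only for a larger $E'$. Iterating $\omega$ times closes the gap, and (K2) takes care of the limit.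

\begin{lemma}\label{lem:reflect}
Let $D_0,D_1\subseteq X$ and $E_0\in\mathcal E$. There is $E\in\mathcal E$ with $E_0\subseteq E$ such that $\pi_E(D_i\cap K_E)$ is dense in $\pi_E(D_i)$ for $i=0,1$.
\end{lemma}

\begin{proof}
We construct $E_0\subseteq E_1\subseteq\cdots$ in $\mathcal E$. Given $E_n$, the subspace $\pi_{E_n}(D_i)$ of $2^{E_n}$ is second countable, so there is a countable $A^i_n\subseteq D_i$ with $\pi_{E_n}(A^i_n)$ dense in $\pi_{E_n}(D_i)$. By (K5) choose $E_{n+1}\supseteq E_n$ in $\mathcal E$ with $A^0_n\cup A^1_n\subseteq K_{E_{n+1}}$. Let $E=\bigcup_nE_n\in\mathcal E$. By (K2), $A^i_n\subseteq D_i\cap K_E$ for all $n$. Given $d\in D_i$ and a finite $G\subseteq E$, we have $G\subseteq E_n$ for some $n$, so some point of $A^i_n$ agrees with $d$ on $G$. This is the required density.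
\end{proof}

\begin{proposition}\label{prop:FU}
$X$ is Fr\'echet--Urysohn, and hence of countable tightness.
\end{proposition}

\begin{proof}
Let $D\subseteq X$ and let $y\in X$ lie in the closure of $D$. By (K4) choose $E_0\in\mathcal E$ with $y\in K_{E_0}$, and let $E$ be given by Lemma~\ref{lem:reflect} for $D_0=D_1=D$. Then $y\in K_E$ by (K2). By continuity $\pi_E(y)$ lies in the closure of $\pi_E(D)$, which is the closure of $\pi_E(D\cap K_E)$. Since $2^E$ is metrizable, there are $d_n\in D\cap K_E$ with $\pi_E(d_n)\to\pi_E(y)$, and then $d_n\to y$ by (K1). The countable set $\{d_n:n<\omega\}\subseteq D$ has $y$ in its closure.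
\end{proof}

\begin{proposition}\label{prop:normal}
If $H_0,H_1\subseteq X$ are disjoint and closed in $X$, there is a clopen set $W\subseteq2^\Gamma$ with $H_0\subseteq W$ and $H_1\cap W=\emptyset$. In particular, $X$ is normal.
\end{proposition}

\begin{proof}
Let $E$ be given by Lemma~\ref{lem:reflect} for $H_0$, $H_1$ and $E_0=\{\lambda\}$. Since $K_E\subseteq X$ and $H_i$ is closed in $X$, the set $H_i\cap K_E$ is closed in $K_E$, hence compact. So $\pi_E(H_i\cap K_E)$ is closed in $2^E$; being also dense in $\pi_E(H_i)$, it equals $\pi_E(H_i)$. The sets $H_0\cap K_E$ and $H_1\cap K_E$ are disjoint and $\pi_E$ is injective on $K_E$, so $\pi_E(H_0)$ and $\pi_E(H_1)$ are disjoint compact subsets of $2^E$. Cover $\pi_E(H_0)$ by finitely many basic clopen sets that miss $\pi_E(H_1)$, let $C$ be their union, and put $W=\pi_E^{-1}(C)$.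
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The topological properties are contained in Propositions~\ref{prop:easy}, \ref{prop:FU} and~\ref{prop:normal}, and the lower bound in Proposition~\ref{prop:lower}.
\end{proof}

\begin{remark}\label{rem:sigma}
This section used only (K1)--(K5). These properties also hold for $\Sigma(\kappa)$, with $\mathcal E$ the family of all countable $E\subseteq\kappa$ and $K_E=\{x:\operatorname{supp}x\subseteq E\}$, so $\Sigma(\kappa)$ has the same topological properties. The two spaces differ on uncountable sets $T$ of coordinates. Example~\ref{ex:sigma} rests on the fact that every $y\in\Sigma(\kappa)$ agrees on $T$ with a point of some $K_E$, $E\subseteq T$. This fails in $X(\omega_2)$ for $T=\omega_1\cup\{\omega_2\}$ and $y=q_{\omega_1+1}$: if $E\in\mathcal E$ and $E\subseteq T$, the points of $K_E$ are constant on $(\sup(E\cap\omega_1),\omega_2]$, whereas $y$ is $1$ on $\omega_1$ and $0$ at $\omega_2$.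
\end{remark}

\section{The group $X(\kappa\cdot\omega)$ and the exact value $\kappa^\omega$}\label{sec:B}

Proposition~\ref{prop:lower} gives the lower bound $\kappa$ for a subspace of a cube of weight $\kappa$. The weight permits a little more.

\begin{lemma}\label{lem:upper}
If $Y$ is a space of infinite weight, then $L(Y_\delta)\le w(Y)^\omega$.
\end{lemma}

\begin{proof}
Let $\mathcal B$ be a base of $Y$ with $|\mathcal B|=w(Y)$. If $y\in\bigcap_nU_n$ with $U_n$ open, choose $B_n\in\mathcal B$ with $y\in B_n\subseteq U_n$; then $y\in\bigcap_nB_n\subseteq\bigcap_nU_n$. So the countable intersections of members of $\mathcal B$ form a base $\mathcal B'$ of $Y_\delta$ of size at most $w(Y)^\omega$. Given an open cover of $Y_\delta$, choose for each member of $\mathcal B'$ that lies in some set of the cover one such set; the chosen sets form a subcover of size at most $|\mathcal B'|$.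
\end{proof}

To raise the lower bound from $\kappa$ to $\kappa^\omega$ we use that a point of a countable product is a $G_\delta$ set as soon as its coordinates are. So we place $\omega$ blocks of length $\kappa$ one after the other and repeat the construction of $Q$ in each block independently. This is the reason for the choice $\lambda=\kappa\cdot\omega$.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Note that $|\Gamma|=|\kappa\cdot\omega|=\kappa$.

(1) See Propositions~\ref{prop:easy} and~\ref{prop:FU}.

(2) The cube $2^\Gamma$ is a topological group under coordinatewise addition modulo $2$, and every element is its own inverse. The zero function belongs to $X$. If $x,y\in X$ are constant on $(\beta,\alpha]$ and $(\beta',\alpha]$ respectively, then $x+y$ is constant on $(\max\{\beta,\beta'\},\alpha]$. So $X$ is a subgroup, and hence a topological group. It is $G_\delta$-dense in $2^\Gamma$ and ccc by Proposition~\ref{prop:easy}.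

The boxes form a base of $2^\Gamma$ of size $\kappa$, so $w(X)\le\kappa$. Suppose that $X$ had a base of size less than $\kappa$, and let $\mathcal B$ be the family of its members that contain $0$. For $B\in\mathcal B$ choose a finite $G_B\subseteq\Gamma$ with $\{x\in X:x{\upharpoonright}G_B=0\}\subseteq B$. The union of fewer than $\kappa$ finite sets has size less than $\kappa$, so some $\gamma\in\Gamma$ lies in no $G_B$. Choose $B\in\mathcal B$ contained in $\{x\in X:x(\gamma)=0\}$. By density there is $x\in X$ with $x{\upharpoonright}G_B=0$ and $x(\gamma)=1$, and then $x\in B$, a contradiction. So $w(X)=\kappa$.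

(3) Let $H_0,H_1$ be disjoint closed subsets of $X$ and let $W$ be as in Proposition~\ref{prop:normal}. The clopen set $W\cap X$ separates them in $X$. Their closures in $2^\Gamma$ are contained in the disjoint closed sets $W$ and $2^\Gamma\setminus W$. Recall the standard characterization of the \v{C}ech--Stone compactification: a compact Hausdorff space containing a normal space $X$ as a dense subspace is $\beta X$ if and only if disjoint closed subsets of $X$ have disjoint closures in it. Hence $2^\Gamma=\beta X$.

(4) The bound $L(X_\delta)\le w(X)^\omega=\kappa^\omega$ and the last sentence of (4) are Lemma~\ref{lem:upper}. For the lower bound, let $I_n=(\kappa\cdot n,\kappa\cdot(n+1)]$ for $n<\omega$. These intervals are pairwise disjoint, and $\Gamma=\{0,\lambda\}\cup\bigcup_nI_n$. Let $J_n=I_n\cup\{\kappa\cdot(n+1)+1\}$, a closed interval of ordinals with least element $\kappa\cdot n+1$, which is compact in the order topology, and let $P=\prod_nJ_n$. For $a=(\alpha_n)_{n<\omega}\in P$ let $q_a\in2^\Gamma$ be the characteristic function of $\bigcup_n(\kappa\cdot n,\alpha_n)$. Since $(\kappa\cdot n,\alpha_n)\subseteq I_n$, the function $q_a$ is $1$ on $I_n$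 exactly below $\alpha_n$, and $q_a(0)=q_a(\lambda)=0$.

\emph{The map $a\mapsto q_a$ is a homeomorphism of $P$ onto a closed set $Q'\subseteq2^\Gamma$.} It is injective, since $q_a{\upharpoonright}I_n$ determines $\alpha_n$. It is continuous, since the coordinates $0$ and $\lambda$ are constant and, for $\gamma\in I_n$, the set $\{a\in P:q_a(\gamma)=1\}=\{a\in P:\alpha_n>\gamma\}$ is clopen. Finally, $P$ is compact and $2^\Gamma$ is Hausdorff.

\emph{$q_a\in X$ if and only if $\operatorname{cf}(\alpha_n)\le\omega$ for all $n$.} Let $\eta\le\lambda$ with $\operatorname{cf}(\eta)>\omega$. Then $\eta\ne0$, and $\eta\ne\lambda$ because $\operatorname{cf}(\lambda)=\omega$; thus no condition at $\lambda$ ties the blocks together. So $\eta\in I_n$ for some $n$. If $\eta<\alpha_n$, then $q_a$ is $1$ on $(\kappa\cdot n,\eta]$. If $\eta>\alpha_n$, then $q_a$ is $0$ on $(\alpha_n,\eta]$. If $\eta=\alpha_n$, then for every $\beta<\eta$ the ordinal $\gamma=\max\{\beta,\kappa\cdot n\}+1$ lies in $(\beta,\eta)$ and $q_a(\gamma)=1\ne0=q_a(\eta)$, so the condition fails at $\eta$. Conversely, an $\alpha_n$ of uncountable cofinality is a limit ordinal, hence lies in $I_n$ and is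 one of the ordinals $\eta$ tested.

Let $Z=Q'\cap X$. It is closed in $X$ and corresponds to the set $P_0$ of all $a\in P$ with $\operatorname{cf}(\alpha_n)\le\omega$ for all $n$. For $a\in P_0$ each $\{\alpha_n\}$ is a $G_\delta$ set in $J_n$, as we saw for the points of $S(\lambda)$ in Section~\ref{sec:idea}. So $\{a\}$, the intersection of the preimages of the sets $\{\alpha_n\}$ under the projections $P\to J_n$, is a $G_\delta$ set in $P$, and every point of $Z$ is a $G_\delta$ set in $Z$. Each $J_n$ has $\kappa$ elements, among them the $\kappa$ successor ordinals $\kappa\cdot n+\xi+1$ with $\xi<\kappa$, so $|Z|=|P_0|=\kappa^\omega$. By Lemma~\ref{lem:discrete}, $Z$ is a closed discrete subset of $X_\delta$ and $L(X_\delta)\ge\kappa^\omega$. Therefore $L(X_\delta)=\kappa^\omega=w(X)^\omega$.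
\end{proof}

\begin{thebibliography}{1}
\bibitem{SS} Santi Spadaro and Paul Szeptycki, \emph{$G_\delta$ covers of compact spaces}, arXiv:1605.05630 (2016).
\end{thebibliography}
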